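\title{A diagram group without $\mathbb Z\wr\mathbb Z$ that does not embed into a right-angled Artin group}

\begin{abstract}
A right-angled Artin group never contains the wreath product $\mathbb Z\wr\mathbb Z$. We disprove the conjecture that this is the only obstruction to embedding a diagram group into a right-angled Artin group. The diagram group of $\langle a,b,p\mid a=ap,\ a=ap^2,\ b=pb,\ b=p^2b\rangle$ with base word $ab$ is generated by three elements and contains no $\mathbb Z\wr\mathbb Z$, but it is not residually finite. The cause is an element $g$ that commutes with $t^{-k}ht^{k}$ for all $k\ge0$ but not for $k=-1$, an asymmetry that no finite quotient can detect. We formulate this obstruction for arbitrary presentations, and we determine which groups in a family containing the example embed into a right-angled Artin group: exactly the free ones.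
\end{abstract}

\section{The question and the results}\label{sec:intro}

\subsection*{Diagram groups}
Let $\mathcal P=\langle\Sigma\mid\mathcal R\rangle$ be a semigroup presentation: $\Sigma$ is an alphabet and $\mathcal R$ is a set of relations $u=v$ with $u,v$ in $\Sigma^+$, the free semigroup of nonempty words over $\Sigma$. Fix a base word $w\in\Sigma^+$. The \emph{Squier complex} $S(\mathcal P,w)$ is the following cube complex.
\begin{itemize}
\item Its vertices are the words of $\Sigma^+$ equal to $w$ modulo $\mathcal P$.
\item Its edges $(x,u\to v,y)$, with $x,y$ possibly empty words and $u=v$ or $v=u$ in $\mathcal R$, join $xuy$ to $xvy$. The symbol $(x,v\to u,y)$ denotes the same edge traversed backwards.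
\item Its $n$-cubes $(x_1,u_1\to v_1,\dots,x_n,u_n\to v_n,x_{n+1})$, with each $u_i=v_i$ or $v_i=u_i$ in $\mathcal R$, have as vertices the $2^n$ words $x_1w_1x_2\cdots x_nw_nx_{n+1}$ with $w_i\in\{u_i,v_i\}$.
\end{itemize}
An edge path is a sequence of applications of relations, so the complex is connected; an $n$-cube records $n$ relations applied independently to disjoint subwords. The \emph{diagram group} is $D(\mathcal P,w)=\pi_1(S(\mathcal P,w),w)$, and a group is called a diagram group if it is isomorphic to some $D(\mathcal P,w)$. Thus $D(\mathcal P,w)$ measures the ways of rewriting $w$ into itself, when the order of independent moves is ignored. Throughout, paths are composed from left to right and $[x,y]=xyx^{-1}y^{-1}$.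

Concatenation of words acts on paths. If $\gamma$ is an edge path from $u$ to $u'$ and $v$ is a word, then $\gamma v$ is the path from $uv$ to $u'v$ that performs the moves of $\gamma$ on the prefix and leaves $v$ alone; the path $u\delta$ is defined symmetrically. An edge $(x,u_1\to v_1,y)$ of $S(\mathcal P,u)$ and an edge $(x',u_2\to v_2,y')$ of $S(\mathcal P,v)$ span the square $(x,u_1\to v_1,yx',u_2\to v_2,y')$, and likewise for cubes, so concatenation is a cubical map $S(\mathcal P,u)\times S(\mathcal P,v)\to S(\mathcal P,uv)$. For paths $\gamma$ from $u$ to $u'$ and $\delta$ from $v$ to $v'$, the image of the rectangle $\gamma\times\delta$ is a homotopy relative to endpoints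
\begin{equation}\label{eq:interchange}
(\gamma v)(u'\delta)\simeq(u\delta)(\gamma v').
\end{equation}
In particular $g\mapsto gv$ and $h\mapsto uh$ are homomorphisms from $D(\mathcal P,u)$ and $D(\mathcal P,v)$ to $D(\mathcal P,uv)$ with commuting images. For example, if $\mathcal P=\langle c_0,c_1,c_2\mid c_0=c_1,\ c_1=c_2,\ c_2=c_0\rangle$, then $S(\mathcal P,c_0)$ is the boundary of a triangle, $S(\mathcal P,c_0^n)$ is the product of $n$ copies of it, and $D(\mathcal P,c_0^n)\cong\mathbb Z^n$.

\subsection*{Right-angled Artin groups}
For a simplicial graph $\Gamma$, possibly infinite, the \emph{right-angled Artin group} (RAAG) of $\Gamma$ is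
\[
A(\Gamma)=\langle V(\Gamma)\mid [u,v]=1\ \text{for}\ \{u,v\}\in E(\Gamma)\rangle .
\]
In a Squier complex, as in a RAAG, every relation says that two moves commute, and there is a natural map from one world to the other. Suppose that no relation has the form $u=u$, and orient each relation, hence each edge. Call two edges \emph{parallel} if they are related by a chain of opposite sides of squares; opposite sides carry the same relation, so orientations agree. Let $\Gamma$ have the parallelism classes as vertices, two distinct classes being adjacent if they meet in a square. Sending each edge to its class turns the boundary of a square into a trivial commutator, so it defines a homomorphism $D(\mathcal P,w)\to A(\Gamma)$. In the example above it is an embedding $\mathbb Z^n\to F_3\times\dots\times F_3$. It is natural to ask which diagram groups embed into a RAAG, by this map or any other.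

One obstruction comes from dimension. Recall that $\mathbb Z\wr\mathbb Z=\bigl(\bigoplus_{i\in\mathbb Z}\mathbb Z\bigr)\rtimes\mathbb Z$, the last factor acting by the shift. It has the presentation $\langle x,t\mid [x,t^{-k}xt^k]=1,\ k\ge1\rangle$ and contains $\mathbb Z^d$ for every $d$. We say that a group \emph{contains $\mathbb Z\wr\mathbb Z$} if it has a subgroup isomorphic to it.

\begin{proposition}\label{prop:B}
A right-angled Artin group never contains $\mathbb Z\wr\mathbb Z$.
\end{proposition}

For diagram groups this obstruction can be read off the presentation.

\begin{theorem}[Guba--Sapir]\label{thm:GS}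
The group $D(\mathcal P,w)$ contains $\mathbb Z\wr\mathbb Z$ if and only if there exist $A,B,P\in\Sigma^+$ with $w=AB$, $A=AP$ and $B=PB$ modulo $\mathcal P$, and $D(\mathcal P,P)\ne\{1\}$.
\end{theorem}

Under these conditions $w$ equals $AP^nB$ for every $n$, and each copy of $P$ carries its own loop, independent of the others. One may guess that once this pattern is excluded, the remaining commutation is of the kind found in RAAGs. This is the conjecture posed in \cite{Gen}.

\begin{quote}
\textbf{Conjecture.} \emph{A diagram group is embeddable into a right-angled Artin group if and only if it does not contain $\mathbb Z\wr\mathbb Z$.}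
\end{quote}

\subsection*{Results}
Proposition~\ref{prop:B} is the ``only if'' direction. The ``if'' direction fails for a presentation with three letters and four relations. A group is \emph{residually finite} if every nontrivial element has nontrivial image in some finite quotient.

\begin{theorem}\label{thm:A}
Let $\mathcal P=\langle a,b,p\mid a=ap,\ a=ap^2,\ b=pb,\ b=p^2b\rangle$ and $w=ab$.
\begin{enumerate}
\item $D(\mathcal P,w)\cong G:=\langle g,h,t\mid [g,t^{-k}ht^k]=1,\ k\ge0\rangle$. In particular it is finitely generated.
\item $D(\mathcal P,w)$ does not contain $\mathbb Z\wr\mathbb Z$.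
\item $D(\mathcal P,w)$ is not residually finite. Hence it does not embed into any right-angled Artin group, and no finite-index subgroup of it does.
\end{enumerate}
So the conjecture is false.
\end{theorem}

Compare the presentation of $G$ with that of $\mathbb Z\wr\mathbb Z$. In $\mathbb Z\wr\mathbb Z$ one element $x$ plays both roles, and the relation for $k$ is conjugate to the relation for $-k$ up to inversion. In $G$ the roles are separated: $g$ is a loop carried by $a$, $h$ is a loop carried by $b$, and $t$ creates a letter $p$ at $a$ and absorbs it at $b$. The letter $p$ carries no loop, so Theorem~\ref{thm:GS} does not produce $\mathbb Z\wr\mathbb Z$, and the relations hold for $k\ge0$ only. A finite quotient cannot see this asymmetry, because there $t^{-1}$ is a nonnegative power of $t$.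

The example belongs to a family in which the answer is complete.

\begin{theorem}\label{thm:C}
For sets $S,T$ of positive integers let
\[
\mathcal P_{S,T}=\langle a,b,p\mid a=ap^i\ (i\in S),\ b=p^jb\ (j\in T)\rangle,\qquad D_{S,T}=D(\mathcal P_{S,T},ab).
\]
No $D_{S,T}$ contains $\mathbb Z\wr\mathbb Z$, and the following are equivalent:
\begin{enumerate}
\item[(i)] $D_{S,T}$ embeds into a right-angled Artin group;
\item[(ii)] $D_{S,T}$ is residually finite;
\item[(iii)] $D_{S,T}$ is free;
\item[(iv)] $\min(|S|,|T|)\le1$.
\end{enumerate}
If \textup{(iv)} fails, $D_{S,T}$ has a $3$-generated subgroup that is not residually finite, so $D_{S,T}$ is not linear over any field.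
\end{theorem}

Section~\ref{sec:raag} collects what we need about RAAGs, Section~\ref{sec:complex} describes the complexes of the family, and Section~\ref{sec:example} computes the example by hand. Section~\ref{sec:general} states the obstruction for arbitrary presentations (Proposition~\ref{prop:D}), and Section~\ref{sec:class} uses it to prove Theorem~\ref{thm:C}.

\section{Dimension and residual finiteness}\label{sec:raag}

Statements about a RAAG on an infinite graph reduce to finite graphs by retractions. If $\Gamma_0$ is an induced subgraph of $\Gamma$, killing the vertices outside $\Gamma_0$ defines a homomorphism $A(\Gamma)\to A(\Gamma_0)$ whose composition with the natural map $A(\Gamma_0)\to A(\Gamma)$ is the identity. So the vertices of $\Gamma_0$ generate a copy of $A(\Gamma_0)$, which is a retract of $A(\Gamma)$. Two consequences: any finite set of elements of $A(\Gamma)$ lies in $A(\Gamma_0)$ for a finite induced $\Gamma_0$, and two distinct nonadjacent vertices generate a free group of rank $2$.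

\begin{lemma}\label{lem:dim}
Let $Y$ be a connected CW complex of finite dimension $n$ with contractible universal cover. Then $\pi_1(Y)$ contains neither $\mathbb Z^{n+1}$ nor $\mathbb Z\wr\mathbb Z$.
\end{lemma}

\begin{proof}
The cover $Y'$ of $Y$ corresponding to a subgroup $\mathbb Z^{n+1}$ would be a classifying space for $\mathbb Z^{n+1}$, hence homotopy equivalent to the torus $T^{n+1}$. But $H_{n+1}(Y')=0$ by dimension, while $H_{n+1}(T^{n+1})=\mathbb Z$. Finally, $\mathbb Z\wr\mathbb Z$ contains $\mathbb Z^{n+1}$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:B}]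
A copy of $\mathbb Z\wr\mathbb Z$ in $A(\Gamma)$ is generated by two elements, so it lies in $A(\Gamma_0)$ for a finite induced subgraph $\Gamma_0$. The Salvetti complex of $\Gamma_0$, the union in the torus $(S^1)^{V(\Gamma_0)}$ of the coordinate subtori indexed by the cliques of $\Gamma_0$, is a finite-dimensional classifying space for $A(\Gamma_0)$. Lemma~\ref{lem:dim} gives a contradiction.
\end{proof}

Finite generation is essential here: $\bigoplus_{\mathbb Z}\mathbb Z$ is itself the RAAG of an infinite complete graph.

\begin{lemma}\label{lem:rf}
If a finite-index subgroup of a group $K$ embeds into a right-angled Artin group, then $K$ is residually finite.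
\end{lemma}

\begin{proof}
For finite $\Gamma$, the group $A(\Gamma)$ embeds into a finitely generated right-angled Coxeter group \cite{HW,DJ}. Finitely generated Coxeter groups are linear over $\mathbb R$ (Tits; see \cite{Bou}), and finitely generated linear groups, over any field, are residually finite by Mal'cev's theorem. For arbitrary $\Gamma$, a nontrivial element lies in $A(\Gamma_0)$ with $\Gamma_0$ finite and is fixed by the retraction onto $A(\Gamma_0)$, so it survives in a finite quotient. Thus RAAGs, and their subgroups, are residually finite.

Let $K_0\le K$ be residually finite of finite index and let $x\in K\setminus\{1\}$. Some finite-index subgroup $K_1$ of $K$ misses $x$: take $K_1=K_0$ if $x\notin K_0$, and otherwise the kernel of a map from $K_0$ to a finite group in which $x$ survives. The intersection of the conjugates of $K_1$ is a normal subgroup of finite index that misses $x$.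
\end{proof}

The next lemma is the only way in which residual finiteness will be refuted.

\begin{lemma}\label{lem:oneside}
Let $g,h,t$ be elements of a group $H$ with $[g,t^{-k}ht^k]=1$ for all $k\ge0$. Then for every $k\in\mathbb Z$ the element $[g,t^kht^{-k}]$ is trivial in every finite quotient of $H$. If $H$ is residually finite, then $[g,t^kht^{-k}]=1$ for all $k\in\mathbb Z$.
\end{lemma}

\begin{proof}
Let $f\colon H\to Q$ be a homomorphism to a finite group and let $M\ge1$ be the order of $f(t)$. Given $k$, choose $m\ge0$ with $m\equiv-k\pmod M$. Then $f(t^kht^{-k})=f(t^{-m}ht^m)$, which commutes with $f(g)$.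
\end{proof}

\section{The complexes $X_{S,T}$}\label{sec:complex}

Let $X_{S,T}=S(\mathcal P_{S,T},ab)$. Every relation replaces a word $ap^x$ by a word $ap^{x'}$, or a word $p^yb$ by a word $p^{y'}b$, so every vertex has the form $ap^kb$; we denote it by the integer $k$. The vertex set $V$ consists of the nonnegative multiples of $d=\gcd(S\cup T)$ (and $V=\{0\}$ if $S\cup T=\emptyset$): such a multiple is an integer combination of elements of $S\cup T$, and performing the upward steps first and the downward steps last keeps the exponent nonnegative. The edges are the \emph{left} and \emph{right} edges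
\[
l^{(i)}_k\colon k\to k+i\quad(a\to ap^i,\ i\in S),\qquad r^{(j)}_k\colon k\to k+j\quad(b\to p^jb,\ j\in T),\qquad k\in V.
\]
Each side of each relation contains $a$ or $b$, and a vertex has one $a$ and one $b$. So at most two relations apply to disjoint subwords, $\dim X_{S,T}\le2$, and the squares are exactly $(\emptyset,a\to ap^i,p^k,b\to p^jb,\emptyset)$ with $i\in S$, $j\in T$, $k\in V$. We call $k$ the \emph{base} of this square; its boundary reads
\begin{equation}\label{eq:square}
l^{(i)}_k\,r^{(j)}_{k+i}=r^{(j)}_k\,l^{(i)}_{k+j}.
\end{equation}
The description is symmetric under exchanging left with right, so $D_{S,T}\cong D_{T,S}$.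

\begin{example}[the staircase]\label{ex:stair}
Let $S=T=\{1\}$. Let $Z\subset\mathbb R^2$ be the union of the unit squares whose lower left corner $(x,y)\in\mathbb Z^2$ satisfies $x+y\ge0$ (Figure~\ref{fig:stair}). Send the vertex $(x,y)$ to $x+y$, the horizontal and vertical edges starting there to $l^{(1)}_{x+y}$ and $r^{(1)}_{x+y}$, and the square with that lower left corner to the square with base $x+y$. This identifies $X_{\{1\},\{1\}}$ with the quotient of $Z$ by the translation $(1,-1)$. As $Z$ is homeomorphic to a half-plane, $D_{\{1\},\{1\}}$ is infinite cyclic, generated by the loop $t=l^{(1)}_0(r^{(1)}_0)^{-1}$. The feature that matters is the boundary: at the word $apb$ the letter $p$ can be absorbed by $a$ or by $b$, but not by both, and no square fills the corner.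
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.9]
\foreach \x/\y in {-2/2,-1/1,0/0,1/-1,2/-2} \fill[gray!15] (\x,\y) rectangle (3,3);
\foreach \x/\y in {-2/2,-1/1,0/0,1/-1,2/-2} \draw[gray!70] (\x,\y) grid (3,3);
\draw[very thick] (0,0) -- (0,3.3) node[above] {$g_0$};
\draw[very thick] (-1,1) -- (3.3,1) node[right] {$h_{-1}$};
\draw[very thick] (0,0) -- (3.3,0) node[right] {$h_0$};
\draw[very thick] (1,-1) -- (3.3,-1) node[right] {$h_1$};
\draw[dashed] (0,0) -- (0,-1) -- (1,-1);
\node at (0,-1) {$\times$};
\foreach \x/\y in {-2/2,-1/1,0/0,1/-1,2/-2} \fill (\x,\y) circle (2pt);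
\end{tikzpicture}
\caption{The universal cover $Z$ of the Squier complex of $\langle a,b,p\mid a=ap,\ b=pb\rangle$ with base word $ab$. The point $(x,y)$ lies over $ap^{x+y}b$, the dots lie over $ab$, and $t$ translates by $(1,-1)$. A loop carried by $a$ slides along a column and a loop carried by $b$ slides along a row. The column of $g_0$ meets the rows of $h_0$ and $h_{-1}$, but it would meet the row of $h_1$ at the missing point $\times$.}
\label{fig:stair}
\end{figure}

\subsection*{Nonpositive curvature}
To show that $X_{S,T}$ is aspherical, and later that a specific loop is essential, we use the following standard facts. Let $X$ be a connected complex of dimension $\le2$ built from unit Euclidean squares. The \emph{link} of a vertex $q$ is the graph whose vertices are the ends of edges at $q$ (the \emph{directions} at $q$) and whose edges are the corners of squares at $q$. Suppose that no link has a cycle of length $<4$, where loops and double edges count as cycles of length $1$ and $2$.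
\begin{itemize}
\item[(F1)] By Gromov's link condition \cite[II.5]{BH}, $X$ is nonpositively curved: its universal cover is CAT(0), hence contractible.
\item[(F2)] A nonconstant closed edge path whose two directions at each intermediate vertex are distinct and nonadjacent in the link is not null-homotopic.
\end{itemize}
For (F2), a neighborhood of a vertex is the Euclidean cone over the link with edges of length $\pi/2$. Distinct nonadjacent directions are at distance $\ge\pi$, so the path is a local geodesic. Its lift to the CAT(0) universal cover is a local geodesic, hence a geodesic, and has distinct endpoints.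

\begin{lemma}\label{lem:links}
The directions at the vertex $q$ of $X_{S,T}$ are $L_i^+,R_j^+$ (the starts of $l^{(i)}_q$, $r^{(j)}_q$) and, for $i,j\le q$, $L_i^-,R_j^-$ (the ends of $l^{(i)}_{q-i}$, $r^{(j)}_{q-j}$). The link is a simple bipartite graph with sides $\{L_i^\pm\}$ and $\{R_j^\pm\}$, and $L_i^-$ is adjacent to $R_j^-$ if and only if $q\ge i+j$. In particular \textup{(F1)} and \textup{(F2)} apply to $X_{S,T}$.
\end{lemma}

\begin{proof}
The square of type $(i,j)$ with base $k$ has the corners $(L_i^+,R_j^+)$ at $k$, $(L_i^+,R_j^-)$ at $k+j$, $(L_i^-,R_j^+)$ at $k+i$ and $(L_i^-,R_j^-)$ at $k+i+j$. So every edge of the link of $q$ joins an $L$ to an $R$, and the pair of directions determines the square: its base is $q$, $q-j$, $q-i$, $q-i-j$ in the four cases. The square exists exactly when this base is $\ge0$, since it is a multiple of $d$. A simple bipartite graph has no cycle of length $<4$. (When $i=j$ two corners of a square lie at the same vertex; cutting each square into four makes all cells embedded, leaves these links unchanged, and creates only simple bipartite links.)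
\end{proof}

\begin{proposition}\label{prop:nowr}
No $D_{S,T}$ contains $\mathbb Z\wr\mathbb Z$.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:links} and (F1), $X_{S,T}$ has dimension $\le2$ and contractible universal cover, so Lemma~\ref{lem:dim} applies.

A second proof shows which condition of Theorem~\ref{thm:GS} fails. Let $A,B,P\in\Sigma^+$ satisfy $ab=AB$, $A=AP$, $B=PB$ modulo $\mathcal P_{S,T}$. The word $AB$ is some $ap^kb$ and $A,B$ are nonempty, so $A=ap^x$ as words. Every word equal to $A$ has the form $ap^z$; this applies to $AP$, so $P=p^m$ with $m\ge1$. No relation applies to $p^m$, so $S(\mathcal P_{S,T},P)$ is a point and $D(\mathcal P_{S,T},P)=\{1\}$.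
\end{proof}

\section{The counterexample}\label{sec:example}

Let $S=T=\{1,2\}$, so $V=\mathbb Z_{\ge0}$, and write $l_k=l^{(1)}_k$, $m_k=l^{(2)}_k$, $r_k=r^{(1)}_k$, $s_k=r^{(2)}_k$. The second relation on each side creates a loop. Consider the loops at $0$
\[
g=m_0l_1^{-1}l_0^{-1},\qquad h=s_0r_1^{-1}r_0^{-1},\qquad t=l_0r_0^{-1};
\]
$g$ rewrites only the letter $a$, and $h$ only the letter $b$. The staircase predicts the relations. Put $g_i=t^igt^{-i}$ and $h_j=t^jht^{-j}$, and view them as the loops $g$ and $h$ attached at the points $(i,-i)$ and $(j,-j)$ of $Z$. By \eqref{eq:interchange}, $g_i$ slides up the column $x=i$ along right edges, $h_j$ slides along the row $y=-j$ along left edges, and at a common vertex the two loops commute. The column and the row meet in $Z$ if and only if $i\ge j$. We now check that these are all the relations.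

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Item (2) is a case of Proposition~\ref{prop:nowr}.

\emph{Item \textup{(1)}.} The edges $r_k$ form a ray through all vertices, a maximal tree. So $D(\mathcal P,w)$ is generated by the edges, subject to $r_k=1$ and to the relations \eqref{eq:square}, which for $k\ge0$ read
\[
l_kr_{k+1}=r_kl_{k+1},\qquad m_kr_{k+2}=r_km_{k+1},\qquad l_ks_{k+1}=s_kl_{k+2},\qquad m_ks_{k+2}=s_km_{k+2}.
\]
The first family says that all $l_k$ equal one generator, which is the class of $t$. The second says that all $m_k$ equal one generator $m$. The third becomes $s_{k+1}=t^{-1}s_kt$; it eliminates $s_k$ for $k\ge1$ as $s_k=t^{-k}ht^k$, where $s_0$ is the class of $h$. Up to this point the group is free on $t,m,h$. The fourth family becomes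
\[
m\,t^{-k-2}ht^{k+2}=t^{-k}ht^k\,m .
\]
Replace the generator $m$ by $mt^{-2}$, which is the class of $g$. Substituting $m=gt^2$ and multiplying on the right by $t^{-2}$ gives $g\,t^{-k}ht^k=t^{-k}ht^k\,g$. Hence $D(\mathcal P,w)\cong G$.

\emph{Item \textup{(3)}.} By Lemma~\ref{lem:oneside}, the element $[g,tht^{-1}]$ is trivial in every finite quotient of $G$. It remains to show that it is nontrivial in $G$, and finite quotients cannot help. We use instead a group in which the $g_i$ and $h_j$ commute only as the staircase prescribes. Let $\Lambda$ be the graph with vertices $\bar g_i,\bar h_i$ $(i\in\mathbb Z)$ and edges $\{\bar g_i,\bar h_j\}$ for $i\ge j$. The shift of indices by $1$ is an automorphism of $\Lambda$ and induces an automorphism $\sigma$ of $A(\Lambda)$. Let $\hat G=A(\Lambda)\rtimes\langle\theta\rangle$ with $\theta$ of infinite order and $\theta x\theta^{-1}=\sigma(x)$. The assignment $g\mapsto\bar g_0$, $h\mapsto\bar h_0$, $t\mapsto\theta$ extends to a homomorphism $G\to\hat G$, because $\theta^{-k}\bar h_0\theta^k=\bar h_{-k}$ is adjacent to $\bar g_0$ for $k\ge0$. It sends $[g,tht^{-1}]$ to $[\bar g_0,\bar h_1]$, which is nontrivial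 because $\bar g_0$ and $\bar h_1$ are nonadjacent and so generate a free group of rank $2$.

Thus $G$ is not residually finite, and by Lemma~\ref{lem:rf} no finite-index subgroup of $G$, including $G$ itself, embeds into a RAAG. With item (2), this disproves the conjecture.
\end{proof}

\begin{remark}
The map $G\to\hat G$ is an isomorphism: the assignment $\bar g_i\mapsto g_i$, $\bar h_j\mapsto h_j$, $\theta\mapsto t$ respects the shift relations and the relations $[\bar g_i,\bar h_j]=1$, since $[g_i,h_j]=t^i[g,t^{-(i-j)}ht^{i-j}]t^{-i}$, and it inverts the map on generators. So $G$ is an extension of a RAAG by $\mathbb Z$, as $\mathbb Z\wr\mathbb Z$ is.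
\end{remark}

\begin{remark}
For this presentation the parallelism classes are the families $(l_k)$, $(m_k)$, $(r_k)$, $(s_k)$, and the natural homomorphism of Section~\ref{sec:intro} maps $G$ to $F(l,m)\times F(r,s)$ by $g\mapsto ml^{-2}$, $h\mapsto sr^{-2}$, $t\mapsto lr^{-1}$. It forgets the boundary of the staircase: all conjugates of $h$ land in the second factor, and $[g,tht^{-1}]$ is killed. By Lemmas~\ref{lem:rf} and~\ref{lem:oneside}, so it is by every homomorphism from $G$ to a RAAG.
\end{remark}

\section{One-sided commutation in diagram groups}\label{sec:general}

The relations of $G$ come only from \eqref{eq:interchange} and from the equalities $a=ap$ and $b=pb$. They therefore hold in general.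

\begin{proposition}\label{prop:D}
Let $A,B,P\in\Sigma^+$ with $A=AP$ and $B=PB$ modulo $\mathcal P$. Let $\ell$ be a path from $A$ to $AP$ in $S(\mathcal P,A)$, let $\rho$ be a path from $PB$ to $B$ in $S(\mathcal P,PB)$, and let $t=(\ell B)(A\rho)\in D(\mathcal P,AB)$. Let $g\in D(\mathcal P,A)$ and $h\in D(\mathcal P,B)$, viewed in $D(\mathcal P,AB)$ as $gB$ and $Ah$. Then $[g,t^{-k}ht^k]=1$ for all $k\ge0$. If $D(\mathcal P,AB)$ embeds into a right-angled Artin group, then $[g,t^kht^{-k}]=1$ for all $k\in\mathbb Z$.
\end{proposition}

\begin{proof}
The point is that conjugation by $t$ maps the image of $D(\mathcal P,B)$ into itself. By \eqref{eq:interchange} with $\gamma=\ell$ and $\delta=h$ we have $(\ell^{-1}B)(Ah)(\ell B)\simeq APh$, so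
\[
t^{-1}(Ah)t=(A\rho^{-1})(\ell^{-1}B)(Ah)(\ell B)(A\rho)=(A\rho^{-1})(APh)(A\rho)=A\,\psi(h),
\]
where $\psi(h)=\rho^{-1}(Ph)\rho\in D(\mathcal P,B)$. By induction $t^{-k}(Ah)t^k=A\,\psi^k(h)$ for $k\ge0$, and this commutes with $gB$ by \eqref{eq:interchange}. If $D(\mathcal P,AB)$ embeds into a RAAG, it is residually finite by Lemma~\ref{lem:rf}, and Lemma~\ref{lem:oneside} gives the second claim.
\end{proof}

The induction cannot be run backwards, because $\psi$ need not be onto: in Section~\ref{sec:example}, with $A=a$, $B=b$, $P=p$, the element $tht^{-1}$ does not commute with $g$, so it is not of the form $ah'$ with $h'\in D(\mathcal P,b)$.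

\begin{remark}\label{rem:wreath}
The same computation shows why a loop carried by $P$ behaves symmetrically. Let $z\in D(\mathcal P,P)$ and $x=AzB\in D(\mathcal P,APB)$. Apply Proposition~\ref{prop:D} to the words $AP,B,P$ and the paths $\ell P,\rho$, so that $t=(\ell PB)(AP\rho)$. On one hand $x=(Az)B$ with $Az\in D(\mathcal P,AP)$. On the other hand \eqref{eq:interchange} with $\gamma=\ell$, $\delta=zB$ gives $t^{-1}xt=AP\,h$ with $h=\rho^{-1}(zB)\rho\in D(\mathcal P,B)$. Hence $[x,t^{-k}xt^k]=1$ for all $k\ge1$, and $\langle x,t\rangle$ is a quotient of $\mathbb Z\wr\mathbb Z$. This is the situation of Theorem~\ref{thm:GS}.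
\end{remark}

\section{The classification}\label{sec:class}

We prove Theorem~\ref{thm:C}. The first claim is Proposition~\ref{prop:nowr}. Free groups are the RAAGs of edgeless graphs, so (iii) implies (i), and (i) implies (ii) by Lemma~\ref{lem:rf}. It remains to prove that (iv) implies (iii), and that the last sentence of the theorem holds; the latter gives (ii)$\Rightarrow$(iv), because subgroups of residually finite groups are residually finite. Write $X=X_{S,T}$ and $\mathcal P=\mathcal P_{S,T}$.

\subsection*{One relation on one side: the group is free}
By symmetry assume $|T|\le1$. If $T=\emptyset$, then $X$ is a graph and $D_{S,T}$ is free. Let $T=\{j\}$. Then each left edge $l^{(i)}_k$ is the bottom side of exactly one square (with base $k$), and if $k\ge j$ it is the top side of exactly one square (with base $k-j$). So the squares can be collapsed downward. Let $Y$ be the graph formed by all right edges and the edges $l^{(i)}_k$ with $k<j$, and let $X_n$ be the union of $Y$ and the closed squares of base $<n$. To pass from $X_n$ to $X_{n+1}$ with $n\in V$, one adds for each $i\in S$ the square of type $(i,j)$ with base $n$. Its sides $r^{(j)}_n$,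 $r^{(j)}_{n+i}$ lie in $Y$. Its bottom side $l^{(i)}_n$ lies in $Y$ if $n<j$ and is the top of a square of base $n-j<n$ otherwise. Its top side $l^{(i)}_{n+j}$ is new and lies in no other square of $X_{n+1}$. Pushing in from these top sides is a deformation retraction of $X_{n+1}$ onto $X_n$. Since $X_0=Y$ and $X=\bigcup_nX_n$, the inclusion $Y\to X$ induces a bijection on components and an isomorphism on fundamental groups. So $D_{S,T}\cong\pi_1(Y)$ is free. The hypothesis $|T|=1$ is what makes the top sides free: with two elements in $T$, the edge $l^{(i)}_k$ is the top of two squares when $k$ is large.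

\subsection*{Two relations on each side: the loops $L$ and $R$}
Suppose $i_1<i_2$ lie in $S$ and $j_1<j_2$ lie in $T$. We need a left loop and a right loop that do not commute but that commute after conjugation by powers of some $t$. At the vertex $0$ every left loop commutes with every right loop by \eqref{eq:interchange}. So we move to a vertex where both loops can absorb letters $p$, but not simultaneously: put
\[
c=\max(i_2,j_2)\in V,\qquad\text{so that}\qquad i_2\le c,\quad j_2\le c,\quad c<i_2+j_2,
\]
and work in $\pi_1(X,c)=D(\mathcal P,ap^cb)\cong D_{S,T}$.

A \emph{left step} $+i$ at $q$ traverses $l^{(i)}_q$, and a left step $-i$ at $q\ge i$ traverses $l^{(i)}_{q-i}$ backwards; right steps are defined with $r$ in place of $l$. A sequence of left steps backtracks exactly when two consecutive steps are opposite. Let $L$ be the path of left steps and $R$ the path of right steps starting at $c$ given by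
\[
L:\ -i_2,\ +i_1,\ (+i_2)^{i_1},\ (-i_1)^{i_2+1},\ +i_2;\qquad
R:\ -j_2,\ +j_1,\ (+j_2)^{j_1},\ (-j_1)^{j_2+1},\ +j_2,
\]
where exponents count repetitions. The core of $L$ is the loop $(+i_2)^{i_1},(-i_1)^{i_2}$. It is conjugated by $-i_2$ so that $L$ leaves and enters $c$ from below, and by the intermediate step $+i_1$ so that $-i_2$ is not followed by $+i_2$. For $S=T=\{1,2\}$ we have $c=2$ and $L$ visits $2,0,1,3,2,1,0,2$.

In general $L$ goes down to $c-i_2\ge0$, rises to $c-i_2+i_1+i_1i_2$, descends by $i_1(i_2+1)$ to $c-i_2$ and returns to $c$. So $L$ is a well-defined loop. Its consecutive pairs of steps are among $(-i_2,+i_1)$, $(+i_1,+i_2)$, $(+i_2,+i_2)$, $(+i_2,-i_1)$, $(-i_1,-i_1)$, $(-i_1,+i_2)$, and none is opposite because $i_1\ne i_2$; this is where $|S|\ge2$ is used. Its first and last edges are both $l^{(i_2)}_{c-i_2}$, so $L$ and $L^{-1}$ start and end in the direction $L^-_{i_2}$ at $c$. The same computation with $j$ in place of $i$ shows that $R$ is a loop without backtracking and that $R^{\pm1}$ start and end in the direction $R^-_{j_2}$.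

\begin{lemma}\label{lem:noncomm}
$[L,R]\ne1$ in $\pi_1(X,c)$.
\end{lemma}

\begin{proof}
We apply (F2) to the closed path $LRL^{-1}R^{-1}$. At a vertex interior to $L^{\pm1}$ or $R^{\pm1}$, the two directions are distinct, as there is no backtracking, and lie on the same side of the bipartite link, so they are nonadjacent. Where $L^{\pm1}$ meets $R^{\pm1}$, the directions are $L^-_{i_2}$ and $R^-_{j_2}$ at $c$, which are nonadjacent by Lemma~\ref{lem:links} because $c<i_2+j_2$.
\end{proof}

\begin{lemma}\label{lem:comm}
There is $t\in\pi_1(X,c)$ with $[L,t^{-k}Rt^k]=1$ for all $k\ge1$.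
\end{lemma}

\begin{proof}
The steps of $L$ define a loop $g\in D(\mathcal P,ap^c)$ with $L=gb$, and the steps of $R$ define a loop $\eta\in D(\mathcal P,p^cb)$ with $R=a\eta$. These use two different factorizations of $ap^cb$, so Proposition~\ref{prop:D} does not apply to $L$ and $R$ directly. As in Remark~\ref{rem:wreath}, one conjugation by $t$ repairs this, provided that $t$ supplies at least $c$ new letters $p$.

Let $N=c\,i_1j_1$, a common multiple of $i_1$ and $j_1$ with $N\ge c$. Let $\ell_0$ be the path from $a$ to $ap^N$ made of $N/i_1$ moves $a\to ap^{i_1}$, and let $\rho$ be the path from $p^Nb$ to $b$ made of $N/j_1$ moves $p^{j_1}b\to b$. Put $A=ap^c$, $B=b$, $P=p^N$ and $\ell=\ell_0p^c$, a path from $A$ to $ap^{N+c}=AP$, and let $t=(\ell B)(A\rho)$. By \eqref{eq:interchange} with $\gamma=\ell_0$ and $\delta=\eta$,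
\[
(\ell B)^{-1}R\,(\ell B)=(\ell_0\,p^cb)^{-1}(a\eta)(\ell_0\,p^cb)\simeq ap^N\eta=A\,(p^{N-c}\eta),
\]
where $p^{N-c}\eta$ is a loop at $p^Nb$; here $N\ge c$ is used. Therefore $t^{-1}Rt=Ah$ with $h=\rho^{-1}(p^{N-c}\eta)\rho\in D(\mathcal P,B)$. Proposition~\ref{prop:D} gives $[gB,t^{-m}(Ah)t^m]=1$ for $m\ge0$, that is, $[L,t^{-m-1}Rt^{m+1}]=1$.
\end{proof}

\subsection*{End of the proof}
Let $H=\langle L,R,t\rangle$ and $R'=t^{-1}Rt\in H$. By Lemma~\ref{lem:comm}, $[L,t^{-m}R't^m]=1$ for all $m\ge0$. By Lemma~\ref{lem:oneside} with $k=1$, the element $[L,tR't^{-1}]=[L,R]$ is trivial in every finite quotient of $H$, and it is nontrivial by Lemma~\ref{lem:noncomm}. So the $3$-generated subgroup $H$ is not residually finite. If $D_{S,T}$ were linear over some field, then $H$ would be a finitely generated linear group, hence residually finite by Mal'cev's theorem. This completes the proof of Theorem~\ref{thm:C}. \qed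

\begin{thebibliography}{9}

\bibitem{Bou} Bourbaki, \emph{Lie}, IV--VI.

\bibitem{BH} Bridson and Haefliger, II.5.

\bibitem{DJ} Davis and Januszkiewicz, J. Pure Appl. Algebra, 2000.

\bibitem{Gen} Anthony Genevois, \emph{Hyperplanes of Squier's cube complexes}, arXiv:1507.01667 (2015).

\bibitem{HW} Hsu and Wise, Michigan Math. J., 1999.

\end{thebibliography}
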